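\title{How equal can the effective resistances of a non-complete graph be?}

\begin{abstract}
In a connected, positively weighted graph on $n$ vertices that is not complete, the largest effective resistance between two vertices is at least $1+\frac{1}{2n-5}$ times the smallest. This answers a question of Kalman and Krauthgamer. The bound is attained for every $n\ge 3$, by exactly one graph up to isomorphism and scaling, and it extends to a sharp lower bound on every edge weight when the ratio of resistances is smaller. The proof rests on one observation: the function $x\mapsto R_{xb}-R_{xc}$ is harmonic away from $b$ and $c$.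
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $G=(V,E,w)$ be a finite, simple, connected graph on $n=|V|$ vertices with positive edge weights. We view $G$ as an electrical network in which the edge $e$ is a resistor of conductance $w(e)$, that is, of resistance $1/w(e)$. The \emph{effective resistance} between vertices $x$ and $y$ is
\[
R_{xy}=(\mathbf 1_x-\mathbf 1_y)^{T}L^{+}(\mathbf 1_x-\mathbf 1_y),
\]
where $L$ is the weighted Laplacian of $G$, $L^{+}$ is its Moore--Penrose pseudoinverse (both are recalled in Section~\ref{sec:background}), and $\mathbf 1_x$ is the indicator vector of $x$. Equivalently, $R_{xy}$ is the minimum energy $\sum_e f(e)^2/w(e)$ of a unit flow $f$ from $x$ to $y$, and it is the voltage needed to drive a unit current from $x$ to $y$. We measure how far the resistances are from being all equal by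
\[
\rho(G)=\frac{\max_{x\ne y}R_{xy}}{\min_{x\ne y}R_{xy}}\ \ge 1 .
\]
We write $w_{xy}=w(xy)$ if $xy\in E$ and $w_{xy}=0$ otherwise, so that weight zero means no edge, and $W_x=\sum_{z\ne x}w_{xz}$. The graph is \emph{non-complete} if $w_{ab}=0$ for some $a\ne b$. A connected non-complete graph has $n\ge3$.

In the complete graph with unit weights every resistance equals $2/n$, so $\rho=1$. How visible is a missing edge in the resistances? When a unit current flows from $a$ to $b$ in the complete graph, the voltage $2/n$ across the edge $ab$ sends only the fraction $2/n$ of the current through it, so deleting that edge should change resistances by a relative amount of order $1/n$. Indeed, for $n\ge4$ the complete graph minus one edge, with unit weights, has $\rho=1+\frac{2}{n-2}$ (Example~\ref{ex:Kminus}). No lower bound better than order $1/n$ can therefore hold for $\rho-1$. But the remaining weights are free, and it is conceivable that a clever choice of them hides the missing edge much better. Kalman and Krauthgamer \cite{KK} show that every connected non-complete graph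 satisfies $\rho\ge 1+1/O(n^2)$, and pose the following problem.

\medskip\noindent\textbf{Question.} \emph{Is there an absolute constant $C>0$ such that every connected, non-complete, positively weighted graph on $n$ vertices satisfies $\rho(G)\ge1+\frac{1}{Cn}$?}
\medskip

The answer is yes, with $C=2$.

\begin{theorem}\label{thm:lower}
If $G$ is connected and non-complete, then
\[
\rho(G)\ \ge\ \frac{2n-4}{2n-5}=1+\frac1{2n-5}\ >\ 1+\frac1{2n}.
\]
\end{theorem}

For $n\ge3$ let $G_n$ be the graph on $\{a,b\}\cup U$, $|U|=n-2$, with
\[
w_{ab}=0,\qquad w_{ac}=w_{bc}=1\quad(c\in U),\qquad w_{cc'}=\frac{n-4}{n-2}\quad(c\ne c'\in U),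
\]
the last condition being void if $n=3$. Thus $G_3$ is the path and $G_4$ the $4$-cycle, with equal weights, and for $n\ge5$ the graph $G_n$ is a weighted complete graph minus one edge.

\begin{theorem}\label{thm:sharp}
For every $n\ge3$ the equality $\rho(G)=1+\frac1{2n-5}$ is attained by a connected non-complete graph on $n$ vertices. Up to isomorphism and scaling of all weights, it is attained only by $G_n$. In particular, $C=2$ is the least absolute constant for which the bound in the Question holds.
\end{theorem}

So reweighting does help: it lowers $\rho-1$ from $\frac2{n-2}$ to $\frac1{2n-5}$, asymptotically by a factor of $4$, and no further. By Theorem~\ref{thm:lower}, a graph with $\rho<\frac{2n-4}{2n-5}$ is complete. The third result says how heavy its edges must then be.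

\begin{theorem}\label{thm:quant}
Let $G$ be connected, $n\ge3$, and $\rho=\rho(G)\le\frac{2n-4}{2n-5}$. Then for all $a\ne b$,
\[
\frac{w_{ab}}{W_a}\ \ge\ \frac{2(n-2)-(2n-5)\rho}{2(n-2)-(n-3)\rho}.
\]
For each $n\ge3$ and each value $\rho\in[1,\frac{2n-4}{2n-5}]$ there is a graph with this $\rho$ and a pair $a,b$ attaining equality.
\end{theorem}

At $\rho=\frac{2n-4}{2n-5}$ the bound is $0$. At $\rho=1$ it is $\frac1{n-1}$, which forces the $n-1$ weights at each vertex to be equal; hence $\rho=1$ only for the complete graph with equal weights.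

The difficulty is that resistances depend on all weights at once, through a matrix inverse, while the hypothesis $w_{ab}=0$ concerns one entry of $L$. Section~\ref{sec:balance} supplies a relation that is linear both in the weights at a single vertex and in the resistances, and deduces that two weights at the same vertex are nearly equal when $\rho$ is close to $1$. Section~\ref{sec:lower} sums this estimate to obtain the lower bounds and reads off what equality requires. Section~\ref{sec:extremal} constructs the graphs that meet these requirements.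

\section{The Laplacian and its pseudoinverse}\label{sec:background}

The Laplacian $L$ is the symmetric $V\times V$ matrix with $L_{xx}=W_x$ and $L_{xy}=-w_{xy}$ for $x\ne y$. On functions $f\colon V\to\mathbb R$ it acts by
\[
(Lf)(x)=\sum_{z\neq x}w_{xz}\bigl(f(x)-f(z)\bigr).
\]
We call $f$ \emph{harmonic at $x$} if $(Lf)(x)=0$, that is, if $W_xf(x)=\sum_{z\ne x}w_{xz}f(z)$. Since $f^TLf=\sum_{xz\in E}w_{xz}(f(x)-f(z))^2$, the matrix $L$ is positive semidefinite, and because $G$ is connected its kernel is spanned by the all-ones vector $\mathbf 1$. Connectivity also gives $W_x>0$ for all $x$.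

If $M=\sum_i\lambda_i\varphi_i\varphi_i^T$ is a symmetric matrix with orthonormal eigenvectors $\varphi_i$, its pseudoinverse is $M^+=\sum_{\lambda_i\ne0}\lambda_i^{-1}\varphi_i\varphi_i^T$; thus $(M^+)^+=M$. Put $\Gamma=L^+$ and let $P=I-\frac1nJ$, with $J$ the all-ones matrix, be the orthogonal projection onto the vectors of zero sum. Since the kernel of $L$ is spanned by $\mathbf 1$,
\begin{equation}\label{eq:LG}
L\Gamma=P,\qquad P\Gamma P=\Gamma .
\end{equation}
Expanding the definition of $R_{xy}$ gives
\begin{equation}\label{eq:R}
R_{xy}=\Gamma_{xx}+\Gamma_{yy}-2\Gamma_{xy}\qquad(x,y\in V),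
\end{equation}
with $R_{xx}=0$. For $x\neq y$ we have $R_{xy}>0$, because $\Gamma$ is positive definite on zero-sum vectors. If $Lp=\mu p$ with $\mu>0$ then $\Gamma p=p/\mu$, so
\begin{equation}\label{eq:spectral}
R_{xy}=\sum_j\frac{|p_j|^2}{\mu_j}\quad\text{if }\ \mathbf 1_x-\mathbf 1_y=\sum_jp_j,\ \ Lp_j=\mu_jp_j,\ \ \mu_j>0,\ \ p_j\text{ orthogonal.}
\end{equation}
For the complete graph with unit weights $L=nI-J$, every zero-sum vector has eigenvalue $n$, and \eqref{eq:spectral} gives the value $2/n$ used above. Multiplying all weights by $s>0$ divides $\Gamma$ and all resistances by $s$ and leaves $\rho$ unchanged.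

For the uniqueness statement we need to recover a graph from its resistances.

\begin{lemma}\label{lem:determine}
Two connected weighted graphs on the same vertex set with the same resistance matrix $R=(R_{xy})$ are equal.
\end{lemma}

\begin{proof}
Let $d$ be the vector with $d_x=\Gamma_{xx}$. By \eqref{eq:R}, $R=d\mathbf 1^T+\mathbf 1d^T-2\Gamma$. Since $P\mathbf 1=0$ and $P\Gamma P=\Gamma$, we get $PRP=-2\Gamma$. So $R$ determines $\Gamma$, hence $L=\Gamma^+$, whose off-diagonal entries are the numbers $-w_{xy}$.
\end{proof}

In the two small examples below we use the series and parallel laws: resistances add along a path whose inner vertices have no other edges, and conductances add for two connections between the same pair of vertices that share nothing else.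

\section{A harmonic function and the balance of two weights}\label{sec:balance}

\subsection*{Three vertices}
Let $V=\{a,b,c\}$ with $\alpha=w_{bc}$, $\beta=w_{ac}$, $\gamma=w_{ab}$, at most one of them zero, and put $D=\alpha\beta+\beta\gamma+\gamma\alpha>0$. Between $a$ and $b$ the edge of conductance $\gamma$ is in parallel with the path through $c$, of conductance $\alpha\beta/(\alpha+\beta)$; the total is $D/(\alpha+\beta)$. By the symmetry of the roles,
\[
R_{ab}=\frac{\alpha+\beta}{D},\qquad R_{ac}=\frac{\alpha+\gamma}{D},\qquad R_{bc}=\frac{\beta+\gamma}{D}.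
\]
The weight $\alpha$, which is not at $a$, cancels in the difference $R_{ab}-R_{ac}=(\beta-\gamma)/D$. Multiplying by $W_a=\beta+\gamma$ removes $D$ as well:
\begin{equation}\label{eq:triangle}
(w_{ac}-w_{ab})\,R_{bc}=W_a\,(R_{ab}-R_{ac}).
\end{equation}
For $w_{ab}=0$ this is the series law $R_{ab}=R_{ac}+R_{bc}$. In general it compares a resistance, on the left, with a difference of resistances, on the right. If all resistances lie in $[r,\rho r]$, then $R_{bc}\ge r$ and $R_{ab}-R_{ac}\le(\rho-1)r$, so $w_{ac}-w_{ab}\le(\rho-1)W_a$; this is trivially true if the left side is negative. Substituting $w_{ac}=W_a-w_{ab}$ gives $w_{ab}/W_a\ge(2-\rho)/2$, which is the bound of Theorem~\ref{thm:quant} for $n=3$, and $w_{ab}=0$ gives $\rho\ge2$, which is Theorem~\ref{thm:lower}.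

To generalize \eqref{eq:triangle}, set $h(x)=R_{xb}-R_{xc}$. Then $h(c)=R_{bc}$ and $h(b)=-R_{bc}$, so \eqref{eq:triangle} reads $W_ah(a)=w_{ab}h(b)+w_{ac}h(c)$: the function $h$ is harmonic at $a$. In this form the identity holds in every graph.

\subsection*{The general identity}

\begin{lemma}\label{lem:harmonic}
Let $G$ be connected, $b\ne c$, and $h(x)=R_{xb}-R_{xc}$ for $x\in V$. Then $h$ is harmonic at every vertex other than $b$ and $c$. Explicitly, for $a\notin\{b,c\}$,
\begin{equation}\label{eq:identity}
(w_{ac}-w_{ab})\,R_{bc}=W_a\,h(a)-\sum_{z\notin\{a,b,c\}}w_{az}\,h(z).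
\end{equation}
\end{lemma}

\begin{proof}
By \eqref{eq:R}, $h(x)=\Gamma_{bb}-\Gamma_{cc}-2(\Gamma_{xb}-\Gamma_{xc})$ for all $x$, including $x=b$ and $x=c$. That is, $h=(\Gamma_{bb}-\Gamma_{cc})\mathbf 1-2\Gamma(\mathbf 1_b-\mathbf 1_c)$. Apply $L$ and use $L\mathbf 1=0$ and \eqref{eq:LG}:
\[
Lh=-2P(\mathbf 1_b-\mathbf 1_c)=2(\mathbf 1_c-\mathbf 1_b),
\]
which vanishes at $a\notin\{b,c\}$. So $W_ah(a)=\sum_{z\ne a}w_{az}h(z)$, and the terms $z=b$ and $z=c$ contribute $-w_{ab}R_{bc}+w_{ac}R_{bc}$.
\end{proof}

In electrical terms, $h/2$ is a potential of the unit current that enters at $c$ and leaves at $b$, and the lemma is the conservation of current at $a$.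

When $\rho$ is close to $1$, the function $h$ is small at every vertex other than $b$ and $c$, where one of the two resistances vanishes and $|h|$ is a full resistance. Harmonicity at $a$ then requires the two large values $h(c)=-h(b)$ to cancel almost completely in the weighted mean, and this forces $w_{ac}$ and $w_{ab}$ to be close.

\begin{lemma}\label{lem:balance}
Let $G$ be connected, $\rho=\rho(G)$, $r=\min_{x\ne y}R_{xy}$, and let $a,b,c$ be distinct vertices. Then
\begin{equation}\label{eq:balance}
w_{ac}-w_{ab}\ \le\ (\rho-1)\,(2W_a-w_{ab}-w_{ac}).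
\end{equation}
If $w_{ac}>w_{ab}$ and equality holds, then $R_{ab}=\rho r$, $R_{ac}=R_{bc}=r$, and $R_{zc}=\rho r$ for every $z\notin\{a,b,c\}$ with $w_{az}>0$.
\end{lemma}

\begin{proof}
Let $S=\sum_{z\notin\{a,b,c\}}w_{az}=W_a-w_{ab}-w_{ac}\ge0$, so that the right side of \eqref{eq:balance} is $(\rho-1)(W_a+S)\ge0$. If $w_{ac}\le w_{ab}$ there is nothing to prove, so let $w_{ac}>w_{ab}$. For $x\notin\{b,c\}$ both $R_{xb}$ and $R_{xc}$ lie in $[r,\rho r]$, so $|h(x)|\le(\rho-1)r$. Since the weights are nonnegative, \eqref{eq:identity} gives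
\[
(w_{ac}-w_{ab})\,r\ \le\ (w_{ac}-w_{ab})\,R_{bc}\ \le\ W_a(\rho-1)r+S(\rho-1)r ,
\]
which is \eqref{eq:balance}. If equality holds, the first step gives $R_{bc}=r$, and in the second every term with a positive coefficient is extreme. Thus $h(a)=(\rho-1)r$, because $W_a>0$, and this forces $R_{ab}=\rho r$ and $R_{ac}=r$; and $h(z)=-(\rho-1)r$ whenever $w_{az}>0$, which forces $R_{zc}=\rho r$.
\end{proof}

The second step is the only place where the sign of the weights enters an estimate.

\begin{example}\label{ex:cycle}
Let $G_4$ be the $4$-cycle $a,c,b,c'$ with unit weights. Adjacent vertices are joined by resistances $1$ and $3$ in parallel, opposite ones by $2$ and $2$, so $r=\frac34$, $\rho r=1$, $\rho=\frac43$. Here $h(a)=\frac14$, $h(c')=-\frac14$, and \eqref{eq:identity} reads $\frac34=2\cdot\frac14+\frac14$. Every term is extreme, and \eqref{eq:balance} is the equality $1=\frac13(4-0-1)$.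
\end{example}

\section{The lower bounds and the case of equality}\label{sec:lower}

From now on $n\ge3$ and $m=n-2\ge1$, so that $\frac{2n-4}{2n-5}=\frac{2m}{2m-1}$. Fix $a\ne b$ and put $U=V\setminus\{a,b\}$, $W=W_a$, $w=w_{ab}$. For three vertices, \eqref{eq:balance} was enough, because $w_{ac}=W-w$. For larger $n$ an individual weight $w_{ac}$ may be as small as $w$, and then \eqref{eq:balance} says nothing. What is known is the sum $\sum_{c\in U}w_{ac}=W-w$, so we use all $m$ choices of $c$ together; this is where the factor $1/n$ arises.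

Collecting the terms with $w_{ac}$, inequality \eqref{eq:balance} is equivalent to
\begin{equation}\label{eq:each}
\rho\,w_{ac}\ \le\ 2(\rho-1)W+(2-\rho)w\qquad(c\in U).
\end{equation}
Summing over $c\in U$ gives $\rho(W-w)\le2m(\rho-1)W+m(2-\rho)w$, that is,
\begin{equation}\label{eq:main}
W\bigl[2m-(2m-1)\rho\bigr]\ \le\ w\bigl[2m-(m-1)\rho\bigr].
\end{equation}
This holds for every connected graph with $n\ge3$ and every pair $a\ne b$.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Take $a\neq b$ non-adjacent, so $w=0$. Since $W>0$, \eqref{eq:main} gives $(2m-1)\rho\ge2m$, that is, $\rho\ge\frac{2n-4}{2n-5}$. The strict inequality holds because $0<2n-5<2n$.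
\end{proof}

\begin{proof}[Proof of the inequality in Theorem~\ref{thm:quant}]
Since $\rho\le\frac{2m}{2m-1}$,
\[
2m-(m-1)\rho\ \ge\ 2m\cdot\frac{(2m-1)-(m-1)}{2m-1}=\frac{2m^2}{2m-1}>0 .
\]
Divide \eqref{eq:main} by $W\,[2m-(m-1)\rho]$ and substitute $m=n-2$.
\end{proof}

\begin{remark}
The hypothesis on $\rho$ in Theorem~\ref{thm:quant} serves only to fix the sign of the denominator. Just above $\frac{2m}{2m-1}$ the stated bound is negative and empty. For $m\ge2$ and $\rho>\frac{2m}{m-1}$ numerator and denominator are both negative and their quotient exceeds $1$, so the bound would be false.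
\end{remark}

\begin{remark}
If $w_{ab}=0$ and $a$ has $k$ neighbors, summing \eqref{eq:each} over the neighbors alone gives $\rho\ge\frac{2k}{2k-1}$. A ratio $1+O(1/n)$ thus requires both ends of every missing edge to have degree of order $n$.
\end{remark}

In the extremal case each of the $m$ inequalities that were added must be an equality, and Lemma~\ref{lem:balance} then determines all resistances.

\begin{lemma}\label{lem:pattern}
Let $G$ be connected with $\rho(G)=\rho=\frac{2m}{2m-1}$ and $r=\min_{x\neq y}R_{xy}$, and let $a\ne b$ be non-adjacent. Then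
\begin{equation}\label{eq:pattern}
R_{ab}=\rho r,\qquad R_{ac}=R_{bc}=r\quad(c\in U),\qquad R_{cc'}=\rho r\quad(c\ne c'\in U).
\end{equation}
\end{lemma}

\begin{proof}
Here $w=0$ and $(\rho-1)/\rho=\frac1{2m}$, so \eqref{eq:each} says $w_{ac}\le W/m$ for all $c\in U$. These $m$ weights add up to $W$, so $w_{ac}=W/m>0=w_{ab}$ for all $c\in U$, and \eqref{eq:each}, hence \eqref{eq:balance}, is an equality for every $c\in U$. The equality case of Lemma~\ref{lem:balance} gives $R_{ab}=\rho r$, $R_{ac}=R_{bc}=r$ and, since $w_{ac'}>0$ for all $c'\in U$, also $R_{c'c}=\rho r$ for $c'\in U\setminus\{c\}$.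
\end{proof}

\section{The extremal graphs}\label{sec:extremal}

A matrix of the form \eqref{eq:pattern} need not come from a graph with nonnegative weights and $w_{ab}=0$; we have to exhibit one. The pattern is invariant under exchanging $a$ with $b$ and under permutations of $U$, so we look among graphs with these symmetries. For $t,u\ge0$ let $H(t,u)$ be the graph on $\{a,b\}\cup U$, $|U|=m$, with
\[
w_{ab}=t,\qquad w_{ac}=w_{bc}=1\quad(c\in U),\qquad w_{cc'}=u\quad(c\ne c'\in U).
\]
It is connected, and $u$ plays no role if $m=1$.

\begin{lemma}\label{lem:H}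
In $H(t,u)$, for $c\ne c'\in U$,
\[
R_{ab}=\frac2{m+2t},\quad R_{cc'}=\frac2{2+um},\quad R_{ac}=R_{bc}=\frac1{2(m+2t)}+\frac1{2m}+\frac{m-1}{m(2+um)},
\]
where the last term is $0$ if $m=1$.
\end{lemma}

\begin{proof}
Three kinds of eigenvectors of $L$ suffice.
\begin{itemize}
\item $e=\mathbf 1_a-\mathbf 1_b$ has eigenvalue $m+2t$: $(Le)(a)=2t+m=-(Le)(b)$, and $(Le)(c)=(0-1)+(0+1)=0$.
\item Any zero-sum $g$ supported on $U$ has eigenvalue $2+um$: $(Lg)(a)=(Lg)(b)=-\sum_{c}g(c)=0$, and $(Lg)(c)=2g(c)+u\sum_{c'\in U}(g(c)-g(c'))=(2+um)g(c)$.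
\item $v=m(\mathbf 1_a+\mathbf 1_b)-2\cdot\mathbf 1_U$, where $\mathbf 1_U$ is the indicator vector of $U$, has eigenvalue $m+2$: $(Lv)(a)=(Lv)(b)=m(m+2)$, and $(Lv)(c)=2(-2-m)$.
\end{itemize}
The vectors $\mathbf 1_a-\mathbf 1_b$ and $\mathbf 1_c-\mathbf 1_{c'}$ are eigenvectors of squared norm $2$, so \eqref{eq:spectral} gives the first two formulas. Comparing entries at $a$, $b$ and on $U$,
\[
\mathbf 1_a-\mathbf 1_c=\tfrac12\,e+\tfrac1{2m}\,v+g,\qquad g=\tfrac1m\mathbf 1_U-\mathbf 1_c .
\]
The three summands are orthogonal, since $e$ has zero inner product with $v$ and vanishes on $U$, while $v$ is constant on $U$ and $g$ has zero sum. Their squared norms are $\frac12$, $\frac{2m^2+4m}{4m^2}=\frac{m+2}{2m}$ and $\frac{m-1}{m^2}+(1-\frac1m)^2=\frac{m-1}{m}$. Dividing by the eigenvalues and adding gives $R_{ac}$, and $R_{bc}=R_{ac}$ by symmetry.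
\end{proof}

\begin{example}\label{ex:Kminus}
The complete graph minus an edge, with unit weights, is $H(0,1)$. For $m\ge2$, over the common denominator $m(m+2)$, the resistances $R_{ab}$, $R_{ac}$, $R_{cc'}$ have numerators $2m+4$, $2m+1$, $2m$. Hence $\rho=\frac{m+2}{m}=1+\frac{2}{n-2}$. The minimum is at the pairs inside $U$, which \eqref{eq:pattern} requires to be maximal. Lowering $u$ raises $R_{cc'}$ and $R_{ac}$ and leaves $R_{ab}$ unchanged.
\end{example}

The pattern \eqref{eq:pattern} asks for $R_{cc'}=R_{ab}$, that is, $2+um=m+2t$. Accordingly, for $t\in[0,1]$ let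
\[
G_{n,t}=H(t,u)\quad\text{with}\quad u=\frac{m-2+2t}{m};
\]
here $u\ge0$ if $m\ge2$, and $u$ is ignored if $m=1$. Then $G_{n,0}=G_n$, and $G_{n,1}$ is the complete graph with unit weights. With $\lambda=m+2t$, Lemma~\ref{lem:H} gives
\begin{equation}\label{eq:family}
R_{ab}=R_{cc'}=\frac{2m}{m\lambda},\qquad
R_{ac}=R_{bc}=\frac{m+\lambda+2(m-1)}{2m\lambda}=\frac{2m-1+t}{m\lambda}.
\end{equation}
Since $t\le1$, the second value is the minimum and the first is the maximum. As $W_a=m+t$,
\begin{equation}\label{eq:rhofamily}
\rho(G_{n,t})=\frac{2m}{2m-1+t},\qquad\frac{w_{ab}}{W_a}=\frac{t}{m+t}.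
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
\emph{Attainment.} The graph $G_n=G_{n,0}$ is connected, non-complete because $w_{ab}=0$, and $\rho(G_n)=\frac{2m}{2m-1}=1+\frac1{2n-5}$ by \eqref{eq:rhofamily}.

\emph{Uniqueness.} Let $G$ be connected and non-complete on $n$ vertices with $\rho=\frac{2m}{2m-1}$. Choose a non-adjacent pair in $G$ and identify the vertex sets of $G$ and $G_n$ so that this pair becomes $a,b$. Scale the weights of each graph so that its minimum resistance is $1$. By Lemma~\ref{lem:pattern}, the resistance matrix of $G$ is given by \eqref{eq:pattern} with $r=1$, and by \eqref{eq:family} with $t=0$ so is that of $G_n$. By Lemma~\ref{lem:determine} the two scaled graphs are equal.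

\emph{The constant.} Theorem~\ref{thm:lower} shows that $C=2$ is admissible. If $C$ is admissible, then $G_n$ gives $\frac1{2n-5}\ge\frac1{Cn}$, so $C\ge2-\frac5n$ for all $n\ge3$, and hence $C\ge2$.
\end{proof}

\begin{proof}[Proof of sharpness in Theorem~\ref{thm:quant}]
Given $\rho\in[1,\frac{2m}{2m-1}]$, put $t=\frac{2m}{\rho}-(2m-1)\in[0,1]$. By \eqref{eq:rhofamily}, $\rho(G_{n,t})=\rho$. Multiplying numerator and denominator by $\frac{2m-1+t}{2m}=\frac1\rho$,
\[
\frac{2m-(2m-1)\rho}{2m-(m-1)\rho}=\frac{(2m-1+t)-(2m-1)}{(2m-1+t)-(m-1)}=\frac{t}{m+t}=\frac{w_{ab}}{W_a},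
\]
so the pair $a,b$ of $G_{n,t}$ attains equality.
\end{proof}

\begin{thebibliography}{1}

\bibitem{KK}
Lior Kalman and Robert Krauthgamer,
\emph{Flow Metrics on Graphs},
arXiv:2112.06916 (2021).

\end{thebibliography}
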